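# Infinite complete subgraphs with few possible numbers of colors: $\psi(k)=O(k^{3/4}\log k)$

## A rainbow clique and the guess that $\psi(k)$ is about $\sqrt{2k}$

For a set $X$ write $X^{(2)}$ for the set of unordered pairs of elements of $X$, that is, the edge set of the complete graph on $X$, and let $[n]=\{1,\dots,n\}$. Color all edges of the complete graph on $\mathbb N$ with exactly $k\ge 2$ colors; that is, fix a surjection $\Delta:\mathbb N^{(2)}\twoheadrightarrow[k]$.

**Definition.** A set $X\subset\mathbb N$ is *exactly $m$-colored* if exactly $m$ colors appear on the edges with both endpoints in $X$, i.e. $|\Delta(X^{(2)})|=m$. Put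
$$\mathcal F_\Delta=\{m\in[k]:\text{ some infinite } X\subset\mathbb N \text{ is exactly } m\text{-colored}\},\qquad \psi(k)=\min_\Delta|\mathcal F_\Delta|,$$
the minimum being over all surjective $\Delta:\mathbb N^{(2)}\twoheadrightarrow[k]$.

So we are trying to choose the coloring in such a way that very few numbers $m$ occur as "the number of colors on an infinite set". The problem, from Bhargav Narayanan's "Exactly $m$-coloured complete infinite subgraphs" (arXiv:1303.2103, 2013), is whether $\psi(k)=o(k)$ as $k\to\infty$ through *all* natural numbers. Two facts come with the problem. The first is a lower bound,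
$$\psi(k)\ge\sqrt{2k}\qquad\text{for all }k\ge2. \tag{1}$$
The second is that there is a set $A\subset\mathbb N$ of asymptotic density one such that
$$\psi(k)=O\!\left(\frac{k}{(\log\log k)^{\delta}(\log\log\log k)^{3/2}}\right)\quad\text{for }k\in A,\qquad \delta=1-\frac{1+\log\log 2}{\log 2},$$
so $\psi(k)=o(k)$ inside $A$. The question concerns the remaining $k$. We shall not need the second fact; (1) is used only to judge the quality of our bounds.

Call a set of vertices a *rainbow clique* if the edges inside it have pairwise distinct colors. Here is the coloring that suggests an answer. Take an $n$-set $V\subset\mathbb N$ with $n\ge2$, make it a rainbow clique, and give every other edge color $0$. (We name colors as is convenient; relabel them by $[k]$ at the end.) This uses $k=1+\binom n2$ colors. If $X$ is infinite and meets $V$ in $i$ points, then $X$ has two vertices outside $V$, so color $0$ occurs, and $X$ is exactly $\bigl(1+\binom i2\bigr)$-colored. Hence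
$$\mathcal F_\Delta=\bigl\{1+\tbinom i2:1\le i\le n\bigr\}$$
(both $i=0$ and $i=1$ give the value $1$), and $|\mathcal F_\Delta|=n$. On the other side, (1) gives $\psi(k)\ge\sqrt{n^2-n+2}>n-1$, because $n^2-n+2>(n-1)^2$. As $\psi(k)$ is an integer, we have proved:

**Proposition 1.** If $k=\binom n2+1$ with $n\ge2$, then $\psi(k)=n$.

This answers the question along a sparse sequence of $k$, with $\psi(k)$ as small as (1) allows. Between two consecutive numbers $\binom n2+1$ and $\binom{n+1}2+1$ we only have to accommodate at most $n-1$ extra colors, which is about $\sqrt{2k}$ of them. So the natural first guess is: *yes, $\psi(k)=o(k)$, and to see it one puts the few leftover colors anywhere.* Let us try the smallest cases.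

* $k=2$ and $k=4$ are covered by Proposition 1: $\psi(2)=2$, $\psi(4)=3$.
* $k=3$: by (1), $\psi(3)\ge\sqrt6>2$, and $\mathcal F_\Delta\subset[3]$, so $\psi(3)=3$.
* $k=5$: by (1), $\psi(5)\ge\sqrt{10}>3$. Placing the leftover color on an edge disjoint from a rainbow triangle gives $1+\{0,1,3\}+\{0,1\}$, all five values. But give distinct colors to the four edges of a 4-cycle, and color $0$ to everything else. A set of $2$ cycle vertices spans $0$ or $1$ cycle edges, a set of $3$ spans $2$, and the set of $4$ spans $4$. So $\mathcal F_\Delta=\{1,2,3,5\}$ and $\psi(5)=4$.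

The case $k=5$ is a warning that *where* the leftover colors go matters. The "yes" in the guess will turn out right; the "anywhere" is wrong, as we now see.

## Leftover colors on disjoint edges produce at least $k/2$ values

**Notation.** For $k\ge2$ let $n\ge2$ be the unique integer with $\binom n2\le k-1<\binom{n+1}2$, and let $R=k-1-\binom n2$. Since $\binom{n+1}2-\binom n2=n$, we have $0\le R\le n-1$.

Put a rainbow clique on an $n$-set $V$, put the $R$ leftover colors on $R$ pairwise disjoint edges outside $V$, one color per edge, and give color $0$ to everything else. An infinite $X$ may meet $V$ in any number of points and, independently, may contain any number $s$ of the $R$ extra edges. So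
$$\mathcal F_\Delta=\Bigl\{1+\binom i2+s:\ 1\le i\le n,\ 0\le s\le R\Bigr\}.$$
Count this set block by block. Block $i$ starts at $1+\binom i2$ and consists of $R+1$ consecutive integers; the next block starts $i$ later, and any part of block $i$ that reaches past that start lies in block $i+1$. Hence
$$|\mathcal F_\Delta|=\sum_{i=1}^{n-1}\min(i,R+1)+(R+1). \tag{2}$$
Suppose $R+1\ge n/2$. Then $\min(i,R+1)\ge i/2$ for $i\le n$, and (2) is at least $\frac{n(n-1)}4+\frac n2=\frac{n(n+1)}4\ge\frac k2$, since $k\le\binom{n+1}2$. If $R=n-1$, i.e. $k=\binom{n+1}2$, then (2) equals $\binom n2+n=k$: every value occurs.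

The trouble is the independence of $i$ and $s$. About $n$ values of $i$ times about $n$ values of $s$ gives $n^2$, which is the order of $k$.

## Two rainbow cliques and the decomposition $k=1+\binom n2+\binom m2+r$

If $R$ itself is of the form $\binom m2$, there is an evident improvement: put the leftover colors on a second rainbow clique $W$ of size $m$, disjoint from $V$. Then the values are $1+\binom i2+\binom j2$ with $0\le i\le n$, $0\le j\le m$. That is at most $(n+1)(m+1)$ values, and $m$ is about $\sqrt{2R}\le\sqrt{2n}$, so the total is of order $n^{3/2}$, i.e. $k^{3/4}$.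

In general $R$ is not of this form, so we extract what we can.

**Notation (continued).** Let $m\ge1$ be the unique integer with $\binom m2\le R<\binom{m+1}2$, and let $r=R-\binom m2$, so $0\le r\le m-1$. Thus
$$k=1+\binom n2+\binom m2+r. \tag{3}$$
Moreover $m\le n$, because $\binom m2\le R\le n-1<\binom{n+1}2$.

For example, $k=6$ has $n=3$ (as $3\le5<6$), $R=2$, $m=2$ (as $1\le2<3$), $r=1$.

Now $r$ colors remain, with $r<m$, only about $n^{1/2}$ of them. Can *these* go anywhere? Put them on disjoint edges away from $V\cup W$ and take $n=\binom{m+1}2$ with $m\ge 2$, and $R=n-1$. Then $r=\binom{m+1}2-1-\binom m2=m-1$. The numbers $\binom j2+s$ with $1\le j\le m$ and $0\le s\le m-1$ fill the whole interval $[0,R]$: each block has $m$ consecutive integers, the next starts $j\le m-1$ later, and the last ends at $\binom m2+m-1=R$. So we are back in the previous section with $s$ ranging over all of $[0,R]=[0,n-1]$, and $\mathcal F_\Delta=[k]$. The second clique has gained nothing: if the leftover count $s$ is free, we have $n\cdot m\cdot r$ triples $(i,j,s)$, again of order $n^2$.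

So the whole problem sits in the last $r$ colors. We need a place for them where the number $s$ of leftover colors seen by $X$ is *nearly determined* by $i=|X\cap V|$ and $j=|X\cap W|$. The result will be this.

**Theorem 2.** For every $k\ge2$, with $n,R,m,r$ as above,
$$\psi(k)\le 1+2R+n+nm+5nr(1+\log m). \tag{4}$$
Consequently there is an absolute constant $C$ such that for all $k\ge2$
$$\psi(k)\le C\sqrt k\,\bigl(1+\sqrt R\,\log(R+2)\bigr) \tag{5}$$
and
$$\psi(k)\le C\,k^{3/4}\log k. \tag{6}$$
In particular $\psi(k)/k\to0$ as $k\to\infty$ through all natural numbers.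

Logarithms are natural throughout.

## Coloring the edges between $V$ and $W$: how many missing colors can be afforded

There are $nm$ edges between $V$ and $W$, far more than $r$. Let us use them all: choose a surjection $\chi:V\times W\to[r]$ and let $vw$ receive the $\chi(v,w)$-th of $r$ new colors, which we call the *palette*. A color can now appear on many edges, so a set $X$ that meets $V$ and $W$ substantially should find it hard to avoid any palette color. If $X\cap V=V'$ and $X\cap W=W'$, then $s=|\chi(V'\times W')|$.

**A structured choice that fails.** One might let $\chi(v,w)=g(w)$ depend on $w$ only. If $r=m-1$ this is good: a surjection $g:W\to[m-1]$ identifies just one pair of points, so for $i,j\ge1$ we get $s\in\{j-1,j\}$. But take $m$ even, $r=m/2$, and $g$ exactly two-to-one. For $i\ge1$ and $1\le j\le r$, a $j$-set $W'$ made of $a$ full fibers and $j-2a$ single points of other fibers has $s=j-a$, so $s$ takes every value from $\lceil j/2\rceil$ to $j$. Let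
$$T=\bigl\{\tbinom j2+s:1\le j\le r,\ \lceil j/2\rceil\le s\le j\bigr\}.$$
The part of $T$ belonging to $j$ lies in $\bigl(\binom j2,\binom{j+1}2\bigr]$ and has $\lfloor j/2\rfloor+1\ge\frac{j+1}2$ elements, so $T\subset\bigl(0,\binom{r+1}2\bigr]$ and $|T|\ge\sum_{j=1}^r\frac{j+1}2=\frac{r(r+3)}4\ge\frac{r^2}4$. Now let $n=R+1$. Here $R=\binom m2+\frac m2=\frac{m^2}2=2r^2$, so $n=2r^2+1$. For different $i\ge\binom{r+1}2$ the sets $1+\binom i2+T$ are disjoint, because $\binom{i+1}2-\binom i2=i\ge\max T$ and $0\notin T$. There are at least $n-\binom{r+1}2\ge r^2$ such $i\le n$, so $|\mathcal F_\Delta|\ge r^4/4$. Since $k=\binom{n+1}2=(r^2+1)(2r^2+1)\le6r^4$, this is at least $k/24$. In this coloring $X$ can choose a $W'$ that misses many palette colors for no reason connected with its size.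

**What is needed.** Suppose that for each pair $(i,j)$ the number of missed palette colors is always less than about $r/j$. Then $s$ takes about $1+r/j$ values for that pair, and the sum over all pairs is about
$$\sum_{i\le n}\sum_{j\le m}\Bigl(1+\frac rj\Bigr)\approx nm+nr\log m,$$
because the sum over $j$ is harmonic. This is of order $n^{3/2}\log n$ at most, instead of $n^2$. So few missed colors for *all* large $V'$ and $W'$ is what we want, and a random $\chi$ is a natural candidate.

**How the union bound fixes the parameters.** Fix $i,j$ and ask for the probability that some $V',W'$ of sizes $i,j$ miss some $c$ palette colors. One choice of $V'$, $W'$ and of the missed set $D$ has probability $(1-c/r)^{ij}\le e^{-cij/r}$. The number of choices is at most $\binom ni2^m2^r$, and $\log\binom ni\le i\log(en/i)$. So we want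
$$\frac{cij}r\ \ge\ i\log\frac{en}i+(m+r)\log2+\text{(something to spare)}.$$
Divide by $i$. The term $(m+r)\log2\le m\log4$ becomes a constant as soon as $i\ge m$. So for $i\ge m$ it should be enough that $cj/r\ge\log(en/i)+3$, that is, $c\ge rL_i/j$ with
$$L_i=4+\log\frac ni .$$
This is the wanted $r/j$, up to the factor $L_i$. That factor is bounded on average over $i$, as we shall check. And the range $i<m$, where the bound is not available, needs no care about $s$: there $X$ sees so few colors altogether that all values of $M$ are at most $1+2R<2n$.

## A random palette in which few colors can be missed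

We use four textbook inequalities. First, $1-x\le e^{-x}$. Second, $t!\ge(t/e)^t$ for integers $t\ge1$, because $e^t\ge t^t/t!$ is one term of the exponential series. Third, $\binom ni\le\frac{n^i}{i!}\le\bigl(\frac{en}i\bigr)^i$ for $1\le i\le n$, by the second. Fourth, $\sum_{j=1}^m\frac1j\le1+\log m$, by comparison with $\int_1^m dx/x$.

**Lemma 3.** Suppose $r\ge1$. Let $V,W$ be disjoint sets with $|V|=n$, $|W|=m$. There is a surjection $\chi:V\times W\to[r]$ such that for all integers $m\le i\le n$, $1\le j\le m$ and all $V'\subset V$, $W'\subset W$ with $|V'|=i$, $|W'|=j$, the number of elements of $[r]$ not in $\chi(V'\times W')$ is less than $rL_i/j$, where $L_i=4+\log(n/i)$. Hence, for given $i,j$, the size $|\chi(V'\times W')|$ takes at most $1+rL_i/j$ values.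

As a trivial instance, if $r=1$ then $\chi$ is constant and nothing is ever missed.

*Proof.* Note first that $r\ge1$ forces $m\ge r+1\ge2$, then $R=\binom m2+r\ge2$, and $n\ge R+1\ge3$. Choose the $nm$ values of $\chi$ independently and uniformly from $[r]$.

**Step 1: one pair $(i,j)$.** The purpose is to bound the probability that too many colors can be missed by sets of sizes $i$ and $j$. Fix $m\le i\le n$ and $1\le j\le m$, and put
$$c=\Bigl\lceil\frac{rL_i}j\Bigr\rceil\ge1 .$$
Let $E_{ij}$ be the event that some $V',W'$ of sizes $i,j$ miss at least $c$ elements of $[r]$. If $c>r$, then $E_{ij}$ is impossible and $P(E_{ij})=0$. Suppose $c\le r$. If $E_{ij}$ occurs, there are $V'$, $W'$ of sizes $i,j$ and a set $D\subset[r]$ with $|D|=c$ and $\chi(V'\times W')\cap D=\emptyset$. For fixed $V',W',D$, each of the $ij$ independent values avoids $D$ with probability $1-c/r$. By the union bound,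
$$P(E_{ij})\le\binom ni\binom mj\binom rc\Bigl(1-\frac cr\Bigr)^{ij}\le\Bigl(\frac{en}i\Bigr)^i2^m2^r\,e^{-cij/r}.$$
Since $cj/r\ge L_i=3+\log(en/i)$,
$$e^{-cij/r}\le e^{-iL_i}=e^{-3i}\Bigl(\frac i{en}\Bigr)^i ,$$
and since $r\le m$ we have $2^m2^r\le4^m$. The factors $(en/i)^i$ and $(i/en)^i$ cancel, so
$$P(E_{ij})\le4^me^{-3i}. \tag{7}$$

**Step 2: all pairs at once.** The purpose is to see that with good probability no $E_{ij}$ occurs; here $i\ge m$ is essential. Sum (7) over $i\ge m$ as a geometric series and over the $m$ values of $j$:
$$\sum_{j=1}^m\sum_{i=m}^nP(E_{ij})\le\frac{m\,4^me^{-3m}}{1-e^{-3}}=\frac{m(4e^{-3})^m}{1-e^{-3}} .$$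
Now $4e^{-3}<0.2$, so passing from $x$ to $x+1$ multiplies $x(4e^{-3})^x$ by at most $\frac{x+1}x\cdot0.2\le0.3$ for $x\ge2$. Thus the numerator is largest at $m=2$, and the sum is at most
$$\frac{2(4e^{-3})^2}{1-e^{-3}}<\frac{0.08}{0.95}<0.1 .$$

**Step 3: surjectivity.** The purpose is to make sure that all $r$ palette colors are really used. A given color is never used with probability $(1-1/r)^{nm}$. As $r\le m\le n$, the probability that some color is unused is at most
$$r\Bigl(1-\frac1r\Bigr)^{nm}\le re^{-nm/r}\le ne^{-n}\le3e^{-3}<0.15,$$
because $x\mapsto xe^{-x}$ is decreasing for $x\ge1$ and $n\ge3$.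

**Step 4: conclusion.** The total failure probability is less than $0.1+0.15<1$, so some surjective $\chi$ avoids every $E_{ij}$. For this $\chi$, and sets $V',W'$ of sizes $i,j$ in the stated ranges, the number of missed elements is at most $c-1<rL_i/j$. It is therefore one of the $c$ integers $0,1,\dots,c-1$. Since $|\chi(V'\times W')|$ is $r$ minus this number, it too takes at most $c\le1+rL_i/j$ values. $\blacksquare$

For $j\le L_i$ the lemma is empty, since then $rL_i/j\ge r$ and its bound $1+rL_i/j$ is no better than the trivial $r+1$. The harmonic sum below can afford this.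

## Counting the values $1+\binom i2+\binom j2+s$

*Proof of (4).*

**Step 1: the coloring.** Let $V,W\subset\mathbb N$ be disjoint with $|V|=n$, $|W|=m$. Color as follows.

* The $\binom n2$ edges inside $V$ get pairwise distinct colors.
* The $\binom m2$ edges inside $W$ get pairwise distinct new colors.
* If $r\ge1$, the edge $vw$ with $v\in V$, $w\in W$ gets the $\chi(v,w)$-th of $r$ further new colors (the palette), where $\chi$ comes from Lemma 3. If $r=0$, these edges get color $0$.
* Every other edge gets color $0$.

As $\chi$ is surjective, exactly $1+\binom n2+\binom m2+r=k$ colors are used, by (3). So this is an admissible $\Delta$, and $\psi(k)\le|\mathcal F_\Delta|$.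

**Step 2: a formula for the number of colors.** The purpose is to reduce everything to three integers. Let $X$ be infinite, $i=|X\cap V|$, $j=|X\cap W|$, and let $s\in[0,r]$ be the number of palette colors on edges between $X\cap V$ and $X\cap W$. As $V\cup W$ is finite, $X$ has two vertices outside it, so color $0$ appears. Hence $X$ is exactly $M$-colored with
$$M=1+\binom i2+\binom j2+s. \tag{8}$$
We count the possible $M$ in three ranges.

**Step 3: the range $i\le m-1$.** This is the range that Lemma 3 does not cover; here the size of $M$ alone is enough. By (8),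
$$1\le M\le1+\binom{m-1}2+\binom m2+r=1+\binom{m-1}2+R\le1+2R,$$
because $\binom{m-1}2\le\binom m2\le R$. So there are at most $1+2R$ values.

**Step 4: the range $i\ge m$, $j=0$.** There are no edges between $X\cap V$ and $X\cap W$, so $s=0$ and $M=1+\binom i2$. There are at most $n$ values.

**Step 5: the range $i\ge m$, $1\le j\le m$.** This is the main range, where near-determination of $s$ is used. If $r=0$, then $s=0$ and there are at most $nm$ values. If $r\ge1$, then $s=|\chi((X\cap V)\times(X\cap W))|$ takes at most $1+rL_i/j$ values for given $(i,j)$, by Lemma 3. So the number of values of $M$ is at most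
$$\sum_{i=m}^n\sum_{j=1}^m\Bigl(1+\frac{rL_i}j\Bigr)\le nm+r\Bigl(\sum_{j=1}^m\frac1j\Bigr)\sum_{i=1}^nL_i ,$$
where we extended the sum of the positive numbers $L_i$ down to $i=1$. Here $\sum_{j=1}^m\frac1j\le1+\log m$, and
$$\sum_{i=1}^nL_i=4n+\sum_{i=1}^n\log\frac ni=4n+\log\frac{n^n}{n!}\le5n,$$
because $n!\ge(n/e)^n$. So this range contributes at most $nm+5nr(1+\log m)$ values.

**Step 6: addition.** The three ranges together give
$$\psi(k)\le|\mathcal F_\Delta|\le(1+2R)+n+nm+5nr(1+\log m),$$
which is (4). $\blacksquare$

The bound pays off only for large $k$. For $k=6$, where $n=3$, $m=2$, $r=1$, it reads $14+15(1+\log2)$, which is larger than $6$. In fact with $\chi$ constant the coloring gives $M=1+\binom i2+\binom j2+s$ with $s=1$ exactly when $i,j\ge1$; the pairs $(i,j)=(0,0),(0,2),(1,2),(2,2),(3,1),(3,2)$ give $1,2,3,4,5,6$, so $\mathcal F_\Delta=[6]$.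

## From (4) to $k^{3/4}\log k$

*Proof of (5) and (6).*

**Step 1: the sizes of $n$ and $m$.** From $(n-1)^2\le n(n-1)\le2(k-1)$ we get $n\le1+\sqrt{2k}\le3\sqrt k$. In the same way $(m-1)^2\le m(m-1)\le2R$, so $m\le1+\sqrt{2R}$. Also $R\le n-1$ gives $1+2R<2n$, and $r\le m-1$. Insert the last two facts in (4):
$$\psi(k)\le n\bigl(3+m+5(m-1)(1+\log m)\bigr). \tag{9}$$

**Step 2: proof of (5).** The purpose is to express (9) through $k$ and $R$. If $R=0$, then $m=1$ and (9) says $\psi(k)\le4n\le12\sqrt k$. If $R\ge1$, then $m\le1+\sqrt{2R}\le3\sqrt R$. Since $\log(R+2)\ge\log3>1$,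
$$1+\log m\le1+\log3+\tfrac12\log R\le3\log(R+2).$$
Thus the bracket in (9) is at most $3+3\sqrt R+45\sqrt R\log(R+2)\le48\bigl(1+\sqrt R\log(R+2)\bigr)$, and with $n\le3\sqrt k$ we obtain (5), in both cases, with $C=144$.

**Step 3: proof of (6).** It remains to use the worst case of $R$. We have $R\le n-1\le\sqrt{2k}$, hence $\sqrt R\le(2k)^{1/4}\le2k^{1/4}$. For $k\ge2$ also $R+2\le\sqrt{2k}+2\le k+2\le2k\le k^2$, hence $\log(R+2)\le2\log k$. Moreover $1\le2k^{1/4}\log k$ for $k\ge2$, since $2\log2>1$. So (5) gives
$$\psi(k)\le144\sqrt k\,\bigl(2k^{1/4}\log k+4k^{1/4}\log k\bigr)=864\,k^{3/4}\log k ,$$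
which is (6). Both (5) and (6) hold with $C=864$. Finally $\psi(k)/k\le C\,k^{-1/4}\log k\to0$ through all natural numbers $k\ge2$, which finishes the proof of Theorem 2. $\blacksquare$

## Comparison with the lower bound $\sqrt{2k}$

For $R=0$ the exact value is $\psi(k)=n$, by Proposition 1.

For bounded $R$ the order is right. Suppose that $k$ exceeds the largest number of the form $\binom n2+1$ not above it by a bounded amount; this amount is exactly our $R$. Then (1) and (5) give
$$\sqrt{2k}\le\psi(k)=O_R(\sqrt k).$$

The logarithm disappears for some $k$. By (4), whenever $r(1+\log m)=O(m)$, we have $\psi(k)=O(k^{3/4})$: in that case every term of (4) is $O(nm)$, since $1+2R<2n$, and $n=O(\sqrt k)$ while $m\le1+\sqrt{2R}=O(k^{1/4})$. This includes all $k$ with $r=0$, where no random palette is needed.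

For general $k$, what has been shown here together with (1) is
$$\sqrt{2k}\le\psi(k)\le C\,k^{3/4}\log k .$$
This answers the question whether $\psi(k)=o(k)$ for all $k$ with yes. The argument does not determine whether the exponent $3/4$ is optimal for the worst $k$.
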